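\title{Tor-independent modules annihilated by the square of the maximal ideal}

\begin{abstract}
Let $(R,\mathfrak m)$ be a commutative Artinian local ring and let $M,N$ be nonzero finitely generated modules with $\mathfrak m^2M=\mathfrak m^2N=0$ and $\operatorname{Tor}^R_i(M,N)=0$ for all $i>0$. It was conjectured that this forces $\mathfrak m^3=0$. We show that the conjecture is false and that no power of $\mathfrak m$ is forced to vanish: over every field $k$, the ring $k[u,v]/(uv,\,u^2-v^3)$ is a counterexample of least possible length and least possible embedding dimension. We also prove numerical restrictions that hold for every such triple $R,M,N$, determine the rings of embedding dimension $2$ over which such modules exist, and prove the conjecture for graded modules over standard graded algebras.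
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $(R,\mathfrak m)$ is a commutative Artinian local ring with residue field $k=R/\mathfrak m$, and all modules are finitely generated. Two modules $M$ and $N$ are \emph{Tor-independent} if $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$, that is, if a free resolution of $M$ remains exact in positive degrees after tensoring with $N$. A free module is Tor-independent of every module. At the other extreme, only free modules are Tor-independent of $k$, because $\operatorname{Tor}_1^R(M,k)=0$ already forces $M$ to be free. Consequently, if $M,N\neq0$ are Tor-independent, $\mathfrak mN=0$ and $\mathfrak m^pM=0$, then $N$ is a direct sum of copies of $k$, the module $M$ is free, and $\mathfrak m^p=0$. So Tor-independent modules that are killed by small powers of $\mathfrak m$ can restrict the ring itself. The first case not settled by this remark is the one in which both modules are killed by $\mathfrak m^2$.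

\begin{definition}\label{def:pair}
An \emph{admissible pair} over $R$ is a pair $(M,N)$ of nonzero modules with $\mathfrak m^2M=\mathfrak m^2N=0$ and $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$.
\end{definition}

If $\mathfrak m^2=0$, then $(R,k)$ is an admissible pair. There are also admissible pairs over rings with $\mathfrak m^2\neq0$. Let $R=k[s,t]/(s^2,t^2)$, $M=R/(t)$ and $N=R/(s)\cong k[t]/(t^2)$. Since $\operatorname{ann}_R(t)=(t)$, the module $M$ has a free resolution all of whose maps are multiplication by $t$ on $R$, and multiplication by $t$ on $N$ has kernel and image equal to $kt$. Here $st\ne0$ and $\mathfrak m^3=0$. This ring is the tensor product of $M$ and $N$ over $k$, and in such a product the nilpotency exponents add: if $\mathfrak m^pM=0=\mathfrak m^qN$, one expects $\mathfrak m^{p+q-1}=0$, in agreement with the case $q=1$ above. For $p=q=2$ this expectation is the following conjecture from the paper of Huneke, Sega and Vraciu \cite{HSV}.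

\begin{quote}
\textbf{Conjecture.} \emph{Let $R$ be a commutative Artinian local ring and let $M$, $N$ be nonzero modules with $\mathfrak m^2M=\mathfrak m^2N=0$. If $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$, then $\mathfrak m^3=0$.}
\end{quote}

The conjecture is false, and no power of $\mathfrak m$ is forced to vanish.

\begin{theorem}\label{thm:counter}
Let $k$ be a field and $n\ge3$.
\begin{enumerate}
\item[(a)] The ring $R=k[u,v]/(uv,\,u^2-v^n)$ is an Artinian local complete intersection of embedding dimension $2$ and length $n+2$ with $\mathfrak m^n\neq0$, and the cyclic modules $M=R/(v)$ and $N=R/(u-v)$ form an admissible pair.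
\item[(b)] For every $e\ge2$ there is an Artinian local $k$-algebra $R$ of embedding dimension $e$ with $\mathfrak m^n\ne0$ and an admissible pair of cyclic $R$-modules.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:counter} is proved in Section~\ref{sec:counter}. The rest of the paper describes what remains true. In Section~\ref{sec:graded} we prove the expected bound $\mathfrak m^{p+q-1}=0$ for graded modules over standard graded algebras (Theorem~\ref{thm:graded}) and locate the step that the counterexamples evade. In Section~\ref{sec:num} we show that an admissible pair over an arbitrary Artinian local ring determines the Betti numbers of $M$, $N$ and, when $\mathfrak m^2\ne0$, of $k$, in terms of a few integers (Theorem~\ref{thm:num}); it follows that the ring in Theorem~\ref{thm:counter}(a) with $n=3$ is a counterexample of least length and least embedding dimension (Corollary~\ref{cor:small}). In Section~\ref{sec:two} we determine all rings of embedding dimension $2$ that carry an admissible pair (Theorem~\ref{thm:two}).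

\subsection*{Conventions}
We write $\ell(X)$ for the length of a module $X$ and $\mu(X)=\ell(X/\mathfrak mX)$ for its minimal number of generators. The \emph{embedding dimension} of $R$ is $e=\mu(\mathfrak m)$. We put $h_i=\dim_k\mathfrak m^i/\mathfrak m^{i+1}$ and call $\sum_ih_iz^i$ the \emph{Hilbert series} of $R$; thus $h_0=1$, $h_1=e$ and $\ell(R)=\sum_ih_i$. Nakayama's lemma is used in the form: if $Y\subseteq X$ and $X=Y+\mathfrak mX$, then $X=Y$. Unadorned tensor products are over $R$. From $(X\otimes Y)/\mathfrak m(X\otimes Y)\cong X/\mathfrak mX\otimes_kY/\mathfrak mY$ we get $\mu(X\otimes Y)=\mu(X)\mu(Y)$.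

A free resolution $F\to X$ is \emph{minimal} if every differential maps $F_i$ into $\mathfrak mF_{i-1}$. Then the rank of $F_i$ is the \emph{Betti number} $\beta_i(X)=\dim_k\operatorname{Tor}_i^R(X,k)$, and $P_X(z)=\sum_i\beta_i(X)z^i$ is the \emph{Poincar\'e series} of $X$. The \emph{syzygies} of $X$ are $X_0=X$ and, for $i\ge1$, the image $X_i$ of $F_i\to F_{i-1}$. They satisfy $\mu(X_i)=\beta_i(X)$ and $X_i\subseteq\mathfrak mF_{i-1}$, they fit into exact sequences $0\to X_i\to F_{i-1}\to X_{i-1}\to0$, and $\operatorname{Tor}_j^R(X_i,Y)\cong\operatorname{Tor}_{i+j}^R(X,Y)$ for $j\ge1$. The module $X$ is free if and only if $\beta_1(X)=0$. If $G\to Y$ is a free resolution, then $\operatorname{Tor}^R(X,Y)$ is the homology of each of the complexes $F\otimes Y$, $X\otimes G$ and $F\otimes G$.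

An Artinian local ring is complete, so by Cohen's structure theorem $R\cong Q/I$ with $(Q,\mathfrak n)$ a regular local ring of dimension $e$ and $I\subseteq\mathfrak n^2$. The ideal $I$ contains a power of $\mathfrak n$, so $\mu(I)\ge e$ by Krull's height theorem, and $R$ is a \emph{complete intersection} if $\mu(I)=e$. The number $\mu(I)$ does not depend on the presentation; see Lemma~\ref{lem:beta2}. If $\mu(I)=e$, then any $e$ generators of $I$ form a system of parameters of $Q$, hence a regular sequence in every order.

\section{Periodic resolutions and the counterexamples}\label{sec:counter}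

Two observations guide the search for a counterexample. First, if $\mathfrak m^2N=0$, then the complex $F\otimes N$ depends only on the matrices of $F$ modulo $\mathfrak m^2$. Second, for a cyclic module $M=R/(x)$ the condition $\mathfrak m^2M=0$ reads $\mathfrak m^2\subseteq(x)$; it asks the ideal $(x)$ to be large, not the ring to be small. So we look for a ring in which $R/(x)$ has a resolution by $1\times1$ matrices, which are easy to control modulo $\mathfrak m^2$, and in which the higher powers of $\mathfrak m$ sit inside $(x)$, where neither module detects them.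

The smallest counterexample is the case $n=3$ of the following computation: a ring with basis $1,u,v,v^2,v^3$ and multiplication given by $uv=0$, $u^2=v^3$, $v^4=0$.

\begin{proof}[Proof of Theorem~\ref{thm:counter}(a)]
The algebra $k[u,v]/(uv)$ has the basis $1,u^i,v^j$ $(i,j\ge1)$. Multiplying $u^2-v^n$ by these basis elements gives $u^2-v^n$, $u^{i+2}$ and $-v^{n+j}$, so the ideal generated by $u^2-v^n$ is spanned by $u^2-v^n$, the $u^i$ with $i\ge3$ and the $v^j$ with $j\ge n+1$. Hence $R$ has the $k$-basis
\[
1,\;u,\;v,\;v^2,\;\dots,\;v^n,\qquad\text{with}\quad uv=0,\quad u^2=v^n\ne0,\quad u^3=0=v^{n+1}.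
\]
The ideal $\mathfrak m=(u,v)$ is nilpotent with $R/\mathfrak m=k$, so $R$ is Artinian local of length $n+2$, and $0\ne v^n\in\mathfrak m^n$. Since $R$ is local, $R=Q/(uv,u^2-v^n)$ with $Q=k[u,v]_{(u,v)}$ regular of dimension $2$ and both relations in $\mathfrak n^2$. Thus $e=2$ and $R$ is a complete intersection.

For $r=a+bu+\sum_{j=1}^nc_jv^j$ with $a,b,c_j\in k$ we have
\[
vr=av+\sum_{j=1}^{n-1}c_jv^{j+1},\qquad ur=au+bv^n .
\]
Therefore $\operatorname{ann}_R(v)$ is spanned by $u$ and $v^n=u^2$, and $\operatorname{ann}_R(u)$ is spanned by $v,\dots,v^n$. That is, $\operatorname{ann}_R(v)=(u)$ and $\operatorname{ann}_R(u)=(v)$, and $M=R/(v)$ has the free resolution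
\[
\cdots\xrightarrow{\;u\;}R\xrightarrow{\;v\;}R\xrightarrow{\;u\;}R\xrightarrow{\;v\;}R\longrightarrow M\longrightarrow0 .
\]
Setting $v=0$ in the relations gives $M\cong k[u]/(u^2)$. Setting $u=v$ turns them into $v^2$ and $v^2-v^n$, so $N=R/(u-v)\cong k[v]/(v^2)$. Both modules are nonzero and killed by $\mathfrak m^2$. Since $u$ and $v$ act on $N$ in the same way, tensoring the resolution with $N$ turns every map into multiplication by $v$ on $k[v]/(v^2)$, whose kernel and image both equal $kv$. Hence $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$.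
\end{proof}

The computation of the annihilators and of Tor is also valid for $n=2$, where $R$ is standard graded and $\mathfrak m^3=0$. It is insensitive to $n$: the elements $v^2,\dots,v^n$ lie in the first syzygy $(v)$ of $M$ and act as zero on $N$. The following lemma isolates what was used.

\begin{lemma}\label{lem:periodic}
\begin{enumerate}
\item[(a)] Let $A$ be a commutative ring, let $x,y\in A$ be nonzerodivisors, and let $R=A/(xy)$. Then $\operatorname{ann}_R(x)=yR$ and $\operatorname{ann}_R(y)=xR$.
\item[(b)] Let $(R,\mathfrak m)$ be Artinian local and let $x,y\in\mathfrak m$ satisfy $\operatorname{ann}_R(x)=(y)$, $\operatorname{ann}_R(y)=(x)$ and $\mathfrak m^2\subseteq(x)$. Let $N$ be a cyclic module of length $2$ with $xN\ne0$ and $yN\neq0$. Then $(R/(x),N)$ is an admissible pair.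
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $ax=xya'$ in $A$, then $a=ya'$ because $x$ is a nonzerodivisor. So $\operatorname{ann}_R(x)\subseteq yR$, and the reverse inclusion holds since $xy=0$ in $R$. Exchange $x$ and $y$ for the second equality.

(b) The module $M=R/(x)$ is nonzero and killed by $\mathfrak m^2$. The submodule $\mathfrak mN$ has length $1$, so $\mathfrak m^2N=0$. Let $w$ be $x$ or $y$. The image $wN$ is a nonzero submodule of $\mathfrak mN$, so $wN=\mathfrak mN$. The kernel of $w$ on $N$ has length $2-1=1$ and contains $\mathfrak mN$, so it equals $\mathfrak mN$ as well. The hypothesis on annihilators gives the free resolution $\cdots\xrightarrow{x}R\xrightarrow{y}R\xrightarrow{x}R\to M\to0$, and after tensoring with $N$ every map has kernel and image $\mathfrak mN$. Hence $\operatorname{Tor}^R_i(M,N)=0$ for $i>0$.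
\end{proof}

In larger embedding dimension the condition $\mathfrak m^2\subseteq(x)$ becomes more demanding. It holds on the union of the coordinate axes in $k^e$ for $x=u_1+\dots+u_e$, because there $u_iu_j=0$ for $i\neq j$ and $u_i^2=u_ix$. To apply Lemma~\ref{lem:periodic} we need a second nonzerodivisor $y$, so $y$ must be nonzero on every axis; and $y$ must act nontrivially on a module killed by $\mathfrak m^2$, so $y\notin\mathfrak m^2$. These requirements leave us free to let $y$ vanish to high order along one axis, and this is what makes $\mathfrak m^n$ survive modulo $xy$.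

\begin{proof}[Proof of Theorem~\ref{thm:counter}(b)]
Let $A=k[u_1,\dots,u_e]/(u_iu_j:i\ne j)$. It has the basis $1,u_i^j$ $(1\le i\le e,\ j\ge1)$. The homomorphism $A\to\prod_ik[u_i]$ whose $i$th component sets $u_j=0$ for $j\neq i$ maps this basis to linearly independent elements, so it is injective. Put
\[
x=u_1+\dots+u_e,\qquad y=u_1+\dots+u_{e-1}-u_e^{\,n-1},\qquad f=xy=u_1^2+\dots+u_{e-1}^2-u_e^{\,n},
\]
and $R=A/(f)$. Multiplying $f$ by the basis elements shows that the ideal $(f)$ is spanned by $f$, the $u_i^j$ with $i<e$, $j\ge3$, and the $u_e^j$ with $j\ge n+1$. So $R$ is finite-dimensional, $\mathfrak m=(u_1,\dots,u_e)$ is nilpotent with $R/\mathfrak m=k$, and $R$ is Artinian local. All relations lie in $(u_1,\dots,u_e)^2$, so the embedding dimension is $e$. The element $u_e^n$ is not in the span just described, since $e\ge2$ and $f$ involves $u_1^2$. Hence $\mathfrak m^n\ne0$.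

The components of $x$ and of $y$ in each of the domains $k[u_i]$ are nonzero, so $x$ and $y$ are nonzerodivisors on $\prod_ik[u_i]$ and therefore on $A$. Lemma~\ref{lem:periodic}(a) gives $\operatorname{ann}_R(x)=(y)$ and $\operatorname{ann}_R(y)=(x)$. The ideal $\mathfrak m^2$ is generated by the elements $u_i^2=u_ix$, so $\mathfrak m^2\subseteq(x)$. Finally, $N=R/(u_2,\dots,u_e)\cong k[u_1]/(u_1^2)$ is cyclic of length $2$, and both $x$ and $y$ act on it as $u_1\ne0$. By Lemma~\ref{lem:periodic}(b), $(R/(x),N)$ is an admissible pair.
\end{proof}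

For $e=2$ this construction returns the ring of part (a). For $e\ge3$ the rings are not complete intersections, and Remark~\ref{rem:noCI} shows that this cannot be avoided.

\section{Standard graded algebras}\label{sec:graded}

In the graded setting the bound suggested in the introduction is correct. The reason is that a grading allows one to take the Euler characteristic of an infinite resolution, one degree at a time.

\begin{theorem}\label{thm:graded}
Let $R=\bigoplus_{i\ge0}R_i$ be a finite-dimensional commutative graded algebra over a field $k=R_0$, generated by $R_1$, and let $\mathfrak m=R_{\ge1}$. Let $M,N$ be nonzero finitely generated graded modules with $\mathfrak m^pM=0=\mathfrak m^qN$ and $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$. Then $\mathfrak m^{p+q-1}=0$. In particular, taking $p=q=2$, the conjecture holds for such $R,M,N$. The bound is sharp: for all $p,q\ge1$ there are such $R,M,N$ with $\mathfrak m^{p+q-2}\neq0$.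
\end{theorem}

\begin{proof}
For a finite-dimensional graded vector space $X$ let $H_X(z)=\sum_d(\dim_kX_d)z^d$, a Laurent polynomial, and for $X\ne0$ let $\operatorname{top}X$ be the largest $d$ with $X_d\neq0$. We first relate the series of $R$, $M$, $N$ and $M\otimes N$, and then compare top degrees.

Choosing homogeneous minimal generators at each step, we obtain a minimal free resolution $F\to M$ with degree-preserving differentials and $F_i=\bigoplus_jR(-j)^{\beta_{ij}}$, where $R(-j)$ is free on one generator of degree $j$. Let $d_0$ be the least degree in which $M$ is nonzero. The generators of $F_{i+1}$ map to nonzero elements of $\mathfrak mF_i$, so their degrees exceed the least degree of $F_i$; by induction $\beta_{ij}=0$ for $j<i+d_0$. Hence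
\[
B(z)=\sum_{i,j}(-1)^i\beta_{ij}z^j
\]
is a well-defined Laurent series, and in each internal degree the complexes $F$ and $F\otimes N$ have only finitely many nonzero terms. The homology of $F$ is $M$, and $H_{F_i}=H_R\sum_j\beta_{ij}z^j$, so taking Euler characteristics degree by degree gives $H_M=BH_R$. By the vanishing of Tor, the homology of $F\otimes N$ is $M\otimes N$ in homological degree $0$, and $H_{F_i\otimes N}=H_N\sum_j\beta_{ij}z^j$, so $H_{M\otimes N}=BH_N$. Multiplying the last equation by $H_R$ eliminates $B$:
\begin{equation}\label{eq:hilb}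
H_R\,H_{M\otimes N}=H_M\,H_N .
\end{equation}
All four factors are nonzero Laurent polynomials, since $\mu(M\otimes N)=\mu(M)\mu(N)>0$. Comparing highest exponents,
\begin{equation}\label{eq:top}
\operatorname{top}R=\operatorname{top}M+\operatorname{top}N-\operatorname{top}(M\otimes N).
\end{equation}

The modules may be generated in several degrees, so we measure all three terms on the right against $g_M=\operatorname{top}(M/\mathfrak mM)$ and $g_N=\operatorname{top}(N/\mathfrak mN)$. The module $M$ is generated by homogeneous elements of degree at most $g_M$, so $M_d=\sum_{j\le g_M}R_{d-j}M_j$. If $d\ge g_M+p$, then $d-j\ge p$ in each summand, and $R_{d-j}\subseteq\mathfrak m^p$ because $R$ is generated by $R_1$. Thus $M_d=0$, and $\operatorname{top}M\le g_M+p-1$. The same argument gives $\operatorname{top}N\le g_N+q-1$. On the other hand, $M\otimes N$ surjects onto $M/\mathfrak mM\otimes_kN/\mathfrak mN$, which is nonzero in degree $g_M+g_N$, so $\operatorname{top}(M\otimes N)\ge g_M+g_N$. Now \eqref{eq:top} gives $\operatorname{top}R\le p+q-2$, and $\mathfrak m^{p+q-1}\subseteq R_{\ge p+q-1}=0$.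

For sharpness let $A=k[s]/(s^p)$, $A'=k[t]/(t^q)$, $R=A\otimes_kA'$, $M=R/(t)\cong A$ and $N=R/(s)\cong A'$. Then $\mathfrak m^pM=0=\mathfrak m^qN$. If $P\to k$ is a free resolution over $A'$, then $A\otimes_kP$ is a free resolution of $M=A\otimes_kk$ over $R$, and $(A\otimes_kP)\otimes_RN\cong P$ is exact in positive degrees. So $\operatorname{Tor}^R_i(M,N)=0$ for $i>0$, while $0\ne s^{p-1}t^{q-1}\in\mathfrak m^{p+q-2}$.
\end{proof}

\begin{remark}\label{rem:escape}
The proof of \eqref{eq:hilb} uses only that $R$ is nonnegatively graded with $R_0=k$; generation in degree $1$ enters afterwards, in the bounds for $\operatorname{top}M$ and $\operatorname{top}N$. At $z=1$ the identity reads $\ell(R)\,\ell(M\otimes N)=\ell(M)\,\ell(N)$. In Theorem~\ref{thm:counter}(a) we have $M\otimes N=R/(v,u-v)=k$, so the two sides are $n+2$ and $4$, and they differ for $n\ge3$. Hence there is no such grading of $R$ for which both modules are graded. The weights $\deg u=n$, $\deg v=2$ do make $R$ and $M=R/(v)$ graded, but $u-v$ is not homogeneous. Without a grading, $B$ would be the meaningless sum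 $1-1+1-\cdots$ of the Betti numbers of $M$.
\end{remark}

\section{Numerical restrictions over arbitrary local rings}\label{sec:num}

Over a general local ring the global identity \eqref{eq:hilb} is not available, but one can still count lengths one syzygy at a time. A module $M$ with $\mathfrak m^2M=0$ has two layers, $M/\mathfrak mM$ and $\mathfrak mM$, both vector spaces, and the invariant that matters is the ratio of their dimensions.

\begin{theorem}\label{thm:num}
Let $(M,N)$ be an admissible pair over an Artinian local ring $R$. Put
\[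
a=\mu(M),\quad b=\mu(N),\quad\sigma=\frac{\ell(\mathfrak mM)}{a},\quad\rho=\frac{\ell(\mathfrak mN)}{b},\quad c=\rho+\sigma-e .
\]
\begin{enumerate}
\item[(1)] $\beta_1(M)=a(e-\sigma)$ and $\beta_{i+1}(M)=\rho\,\beta_i(M)$ for $i\ge1$; likewise $\beta_1(N)=b(e-\rho)$ and $\beta_{i+1}(N)=\sigma\,\beta_i(N)$ for $i\ge1$.
\item[(2)] $c=\ell(\mathfrak m(M\otimes N))/ab\ge0$.
\item[(3)] $h_2=(e-\rho)(e-\sigma)$.
\item[(4)] $\mathfrak m^2=0$ if and only if $M$ or $N$ is free.
\item[(5)] If $\mathfrak m^2\ne0$, then
\[
P_k(z)=\frac{1-cz}{(1-\rho z)(1-\sigma z)},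
\]
and $\rho,\sigma,c$ are integers with $0\le c<\min(\rho,\sigma)$ and $\max(\rho,\sigma)<e$.
\item[(6)] If $\mathfrak m^3=0\ne\mathfrak m^2$, then $c=0$ and the Hilbert series of $R$ is $(1+\rho z)(1+\sigma z)$.
\end{enumerate}
\end{theorem}

For the pair $(R/(x),N)$ in the proof of Theorem~\ref{thm:counter}(b) we have $a=b=1$, $\sigma=e-1$, $\rho=1$ and $c=0$. Part (1) gives $\beta_i(R/(x))=1$ for all $i$, as in the periodic resolution. Part (3) gives $h_2=e-1$, which agrees with the basis of $R$: the space $\mathfrak m^2/\mathfrak m^3$ is spanned by $u_1^2,\dots,u_e^2$ subject to the one relation $u_1^2+\dots+u_{e-1}^2=0$. None of the formulas involves $n$. We do not decide whether $c>0$ can occur when $\mathfrak m^2\ne0$; nothing in this paper depends on it.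

The proof rests on one consequence of the vanishing of Tor: each $M_i\otimes N$ embeds in $F_{i-1}\otimes N$. Since $N$ sees nothing of $\mathfrak m^2$, this injectivity forces the minimal generators of each syzygy to remain linearly independent modulo $\mathfrak m^2F_{i-1}$. The Betti numbers of $M$ can then be counted in two ways, once inside $F\otimes N$ and once inside $\mathfrak mF/\mathfrak m^2F$, and the theorem comes from comparing the counts.

\begin{lemma}\label{lem:syz}
Let $(M,N)$ be an admissible pair, let $F\to M$ be a minimal free resolution with syzygies $M_i$, and write $\beta_i=\beta_i(M)$ and $b=\mu(N)$.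
\begin{enumerate}
\item[(a)] For $i\ge1$ the sequence
\begin{equation}\label{eq:star}
0\to M_i\otimes N\to F_{i-1}\otimes N\to M_{i-1}\otimes N\to0
\end{equation}
is exact, and $M_i\otimes N\cong k^{\beta_ib}$.
\item[(b)] For $i\ge0$, $M_{i+1}\cap\mathfrak m^2F_i=\mathfrak mM_{i+1}$.
\item[(c)] For $i\ge0$, $\beta_{i+1}=e\beta_i-\ell(\mathfrak mM_i/\mathfrak m^2M_i)$.
\item[(d)] $\mathfrak mM_1=\mathfrak m^2F_0$ and $\mathfrak m^2M_1=\mathfrak m^3F_0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The sequence is exact because $\operatorname{Tor}_1^R(M_{i-1},N)\cong\operatorname{Tor}_i^R(M,N)=0$. Since $M_i\subseteq\mathfrak mF_{i-1}$, the image of $M_i\otimes N$ lies in $\mathfrak m(F_{i-1}\otimes N)$, and this module is killed by $\mathfrak m$ because $\mathfrak m^2N=0$. By injectivity $M_i\otimes N$ is a vector space, and its dimension is $\mu(M_i\otimes N)=\beta_ib$.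

(b) The inclusion $\supseteq$ follows from $M_{i+1}\subseteq\mathfrak mF_i$. Suppose $w\in M_{i+1}\cap\mathfrak m^2F_i$ and $w\notin\mathfrak mM_{i+1}$. Choose $w'\in N\setminus\mathfrak mN$. Then $w\otimes w'\ne0$ in $M_{i+1}\otimes N$, because its image in $M_{i+1}/\mathfrak mM_{i+1}\otimes_kN/\mathfrak mN$ is a tensor product of nonzero vectors. Its image in $F_i\otimes N$ lies in $\mathfrak m^2(F_i\otimes N)=0$. This contradicts the injectivity in \eqref{eq:star}.

(c) By (b), $M_{i+1}/\mathfrak mM_{i+1}\cong(M_{i+1}+\mathfrak m^2F_i)/\mathfrak m^2F_i$, a subspace of $\mathfrak mF_i/\mathfrak m^2F_i$, which has dimension $e\beta_i$. The quotient is $\mathfrak mF_i/(M_{i+1}+\mathfrak m^2F_i)$, and the surjection $F_i\to M_i$ with kernel $M_{i+1}$ identifies it with $\mathfrak mM_i/\mathfrak m^2M_i$.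

(d) Since $\mathfrak m^2M=0$, we have $\mathfrak m^2F_0\subseteq M_1$, so (b) with $i=0$ gives the first equality. Multiply by $\mathfrak m$ for the second.
\end{proof}

Parts (a)--(c) use only the vanishing of Tor and $\mathfrak m^2N=0$; the hypothesis $\mathfrak m^2M=0$ enters through (d) and through the case $i=0$ of (c) below. Since $\operatorname{Tor}^R_i(M,N)\cong\operatorname{Tor}^R_i(N,M)$, the lemma also applies with $M$ and $N$ exchanged.

\begin{proof}[Proof of Theorem~\ref{thm:num}]
Keep the notation of Lemma~\ref{lem:syz}, and note that $\ell(N)=b(1+\rho)$.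

(1) Lemma~\ref{lem:syz}(c) with $i=0$ gives $\beta_1=ea-\ell(\mathfrak mM)=a(e-\sigma)$, as $\mathfrak m^2M=0$. For $i\ge1$, take lengths in \eqref{eq:star} with $i+1$ in place of $i$. Both outer terms are known from Lemma~\ref{lem:syz}(a), and we get $\beta_{i+1}b=\beta_ib(1+\rho)-\beta_ib=\rho\beta_ib$. Exchanging $M$ and $N$ exchanges $\sigma$ and $\rho$ and gives the statements for $N$.

(2) Taking lengths in \eqref{eq:star} with $i=1$ gives
\[
\ell(M\otimes N)=ab(1+\rho)-\beta_1b=ab(1+\rho+\sigma-e)=ab(1+c).
\]
Subtract $\mu(M\otimes N)=ab$.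

(3) We compare the two expressions for $\beta_2$. By Lemma~\ref{lem:syz}(d), $\ell(\mathfrak mM_1/\mathfrak m^2M_1)=\ell(\mathfrak m^2F_0/\mathfrak m^3F_0)=ah_2$, so Lemma~\ref{lem:syz}(c) with $i=1$ gives $\beta_2=e\beta_1-ah_2$. By (1), $\beta_2=\rho\beta_1$. Hence $ah_2=(e-\rho)\beta_1=a(e-\rho)(e-\sigma)$.

(4) If $M$ or $N$ is free, then a nonzero free module is killed by $\mathfrak m^2$, so $\mathfrak m^2=0$. Conversely, if $\mathfrak m^2=0$, then $h_2=0$, so $e=\sigma$ or $e=\rho$ by (3), and $\beta_1(M)=0$ or $\beta_1(N)=0$ by (1).

(5) By (4) neither module is free, so by (1)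
\[
0<\beta_1(M)/a=e-\sigma=\rho-c,\qquad 0<\beta_1(N)/b=e-\rho=\sigma-c .
\]
Together with (2) this gives $0\le c<\min(\rho,\sigma)$ and $\max(\rho,\sigma)<e$. For integrality, write $\rho=r/s$ in lowest terms with $s\geq1$. By (1), $\rho^i\beta_1(M)=\beta_{i+1}(M)$ is an integer for every $i$, so $s^i$ divides the positive integer $\beta_1(M)$ for every $i$, and $s=1$. The same argument with the Betti numbers of $N$ shows $\sigma\in\mathbb Z$, and then $c=\rho+\sigma-e\in\mathbb Z$.

To reach the residue field we need a Tor-independent pair whose tensor product is a vector space. The product $M\otimes N$ is one only if $c=0$, but Lemma~\ref{lem:syz}(a) with the roles exchanged gives $M\otimes N_1\cong k^{a\beta_1(N)}$ for the first syzygy $N_1$ of $N$, and $\operatorname{Tor}_i^R(M,N_1)\cong\operatorname{Tor}_{i+1}^R(M,N)=0$ for $i>0$. Let $G\to N_1$ be a minimal free resolution. The complex $F\otimes G$ has homology $\operatorname{Tor}^R(M,N_1)$, so it is a free resolution of $M\otimes N_1$, and it is minimal because its differential maps into $\mathfrak m(F\otimes G)$. Counting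 ranks, $a\beta_1(N)P_k(z)=P_M(z)P_{N_1}(z)$. By (1),
\[
P_M(z)=a\Bigl(1+\frac{(\rho-c)z}{1-\rho z}\Bigr)=a\,\frac{1-cz}{1-\rho z},\qquad
P_{N_1}(z)=\sum_{i\ge0}\beta_{i+1}(N)z^i=\frac{\beta_1(N)}{1-\sigma z},
\]
and dividing by $a\beta_1(N)>0$ gives the formula for $P_k$.

(6) When $\mathfrak m^3=0$, the comparison made in (3) can be repeated one step further, for $\beta_3$. The surjection $F_1\to M_1$ maps $\mathfrak m^2F_1$ onto $\mathfrak m^2M_1=\mathfrak m^3F_0=0$, so $\mathfrak m^2F_1\subseteq M_2$, and Lemma~\ref{lem:syz}(b) gives $\mathfrak mM_2=\mathfrak m^2F_1$. This module has length $h_2\beta_1$, and $\mathfrak m^2M_2=\mathfrak m^3F_1=0$. Lemma~\ref{lem:syz}(c) with $i=2$ yields $\beta_3=e\beta_2-h_2\beta_1$. By (1), $\beta_2=\rho\beta_1$ and $\beta_3=\rho^2\beta_1$ with $\beta_1>0$, so $h_2=\rho(e-\rho)$. Comparing with (3) and canceling $e-\rho\ne0$ gives $\rho=e-\sigma$. Thus $c=0$, $e=\rho+\sigma$, $h_2=\rho\sigma$, and the Hilbert series is $1+ez+h_2z^2=(1+\rho z)(1+\sigma z)$.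
\end{proof}

\begin{corollary}\label{cor:small}
If $R$ carries an admissible pair and $\mathfrak m^3\ne0$, then $e\ge2$ and $\ell(R)\ge5$. Both bounds are attained by the ring in Theorem~\ref{thm:counter}(a) with $n=3$.
\end{corollary}

\begin{proof}
By Theorem~\ref{thm:num}(5), $\sigma$ is an integer with $0\le c<\sigma<e$, so $e\ge2$. Since $\mathfrak m^3\ne0$, Nakayama's lemma gives $h_2\ge1$ and $h_3\ge1$, so $\ell(R)\ge1+e+1+1\ge5$.
\end{proof}

\section{Embedding dimension two}\label{sec:two}

For $e=2$ the inequalities of Theorem~\ref{thm:num}(5) leave a single possibility, and the rings with an admissible pair can be described completely.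

\begin{theorem}\label{thm:two}
Let $R$ be an Artinian local ring with $e=2$. Then $R$ carries an admissible pair if and only if $\mathfrak m^2=0$, or $R$ is a complete intersection with $h_2=1$. Hence the rings with $e=2$ for which the conjecture fails are exactly the complete intersections with $h_2=1$ and $\ell(R)\ge5$.
\end{theorem}

Theorem~\ref{thm:num} gives the Betti numbers of $k$. To extract the number of defining relations from them we use the following formula, which holds for every $e$.

\begin{lemma}\label{lem:beta2}
Let $R=Q/I$ with $(Q,\mathfrak n)$ a regular local ring of dimension $e$ and $I\subseteq\mathfrak n^2$. Then $\beta_2(k)=\binom e2+\mu(I)$.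
\end{lemma}

\begin{proof}
Let $X_1,\dots,X_e$ generate $\mathfrak n$, with images $x_1,\dots,x_e$ in $R$; these generate $\mathfrak m$ minimally because $I\subseteq\mathfrak n^2$. Let $Z$ be the kernel of the map $R^e\to\mathfrak m$ sending the basis vector $\varepsilon_i$ to $x_i$. It is the second syzygy of $k$, so $\beta_2(k)=\ell(Z/\mathfrak mZ)$ and $Z\subseteq\mathfrak mR^e$. Let $B\subseteq Z$ be generated by the Koszul relations $x_i\varepsilon_j-x_j\varepsilon_i$ $(i<j)$. Then $Z/B$ is the first homology of the Koszul complex $K\otimes_QR$, where $K$ is the Koszul complex on $X_1,\dots,X_e$ over $Q$. As $Q$ is regular, $K$ is a free resolution of $k$, so $Z/B\cong\operatorname{Tor}_1^Q(k,R)$. Tensoring $0\to I\to Q\to R\to0$ with $k$ identifies this module with the kernel of the zero map $I/\mathfrak nI\to Q/\mathfrak n$, that is, with $I/\mathfrak nI$. So $Z/B$ is a vector space of dimension $\mu(I)$; in particular $\mathfrak mZ\subseteq B$ and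
\[
\beta_2(k)=\ell(B/\mathfrak mZ)+\mu(I).
\]
The vector space $B/\mathfrak mZ$ is spanned by the $\binom e2$ Koszul relations. They are linearly independent modulo $\mathfrak m^2R^e$, because the elements $x_i\varepsilon_j$ form a basis of $\mathfrak mR^e/\mathfrak m^2R^e$ and different relations involve different basis elements. Since $\mathfrak mZ\subseteq\mathfrak m^2R^e$, they are independent modulo $\mathfrak mZ$, and $\ell(B/\mathfrak mZ)=\binom e2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
Write $R=Q/I$ with $(Q,\mathfrak n)$ regular local of dimension $2$ and $I\subseteq\mathfrak n^2$.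

\emph{Necessity.} Let $(M,N)$ be an admissible pair and $\mathfrak m^2\ne0$. By Theorem~\ref{thm:num}(5), $\rho$ and $\sigma$ are integers strictly between $0$ and $2$, so $\rho=\sigma=1$ and $c=0$. Then $h_2=1$ by Theorem~\ref{thm:num}(3), and $P_k(z)=1/(1-z)^2=1+2z+3z^2+\cdots$. Lemma~\ref{lem:beta2} gives $3=1+\mu(I)$, so $\mu(I)=2$ and $R$ is a complete intersection.

\emph{Sufficiency.} If $\mathfrak m^2=0$, take $(R,k)$. Now let $R$ be a complete intersection with $h_2=1$. We construct $x$, $y$ and $N$ as in Lemma~\ref{lem:periodic}(b). Multiplication induces a symmetric bilinear form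
\[
\varphi\colon\mathfrak m/\mathfrak m^2\times\mathfrak m/\mathfrak m^2\to\mathfrak m^2/\mathfrak m^3\cong k,
\]
whose values span $\mathfrak m^2/\mathfrak m^3$. To first order, the condition $\mathfrak m^2\subseteq(x)$ asks for $\varphi(x,-)\ne0$, and $xy=0$ asks for $\varphi(x,y)=0$. We distinguish whether $\varphi(w,w)$ vanishes identically.

\emph{Case 1: there is $x_0\in\mathfrak m$ with $x_0^2\notin\mathfrak m^3$.} The linear form $\varphi(x_0,-)$ on the plane $\mathfrak m/\mathfrak m^2$ is nonzero at $x_0$. So its kernel is a line, spanned by the class of some $y_0\in\mathfrak m$, and the classes of $x_0,y_0$ form a basis of $\mathfrak m/\mathfrak m^2$. Let $X,Y\in\mathfrak n$ be lifts of $x_0,y_0$; then $\mathfrak n=(X,Y)$. Since $x_0y_0\in\mathfrak m^3$, there is $f\in I$ with $f\equiv XY\bmod\mathfrak n^3$. The associated graded ring of the regular local ring $Q$ is the polynomial ring over $k$ on the classes of $X$ and $Y$, so $XY\notin\mathfrak n^3$ and $f\notin\mathfrak n^3$. As $\mathfrak nI\subseteq\mathfrak n^3$, we get $f\notin\mathfrak nI$. Thus $f$ is part of a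 minimal generating set of $I$, and $I=(f,g)$ for some $g$ because $\mu(I)=2$.

The product $x_0y_0$ vanishes only modulo $\mathfrak m^3$, and we must correct the factors so that it vanishes exactly. We construct $X_j,Y_j$ for $j\ge3$ with
\[
X_j\equiv X,\quad Y_j\equiv Y\bmod\mathfrak n^2,\qquad f\equiv X_jY_j\bmod\mathfrak n^j .
\]
Start with $X_3=X$, $Y_3=Y$. Given $X_j,Y_j$, Nakayama's lemma gives $\mathfrak n=(X_j,Y_j)$, so $\mathfrak n^j=X_j\mathfrak n^{j-1}+Y_j\mathfrak n^{j-1}$ and $f-X_jY_j=X_js+Y_jt$ with $s,t\in\mathfrak n^{j-1}\subseteq\mathfrak n^2$. Put $X_{j+1}=X_j+t$ and $Y_{j+1}=Y_j+s$. Then $f-X_{j+1}Y_{j+1}=-st\in\mathfrak n^{2j-2}\subseteq\mathfrak n^{j+1}$, since $j\ge3$. Now $I$ contains a power of $\mathfrak n$, so $\mathfrak n^j\subseteq\mathfrak nI$ for some $j\geq3$. For this $j$ put $X'=X_j$ and $Y'=Y_j$. Then $X'Y'\equiv f\bmod\mathfrak nI$, so $X'Y'\in I$ and $I=(X'Y',g)$ by Nakayama's lemma.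

The elements $g,X'Y'$ form a regular sequence. So $X'Y'$ is a nonzerodivisor on $A=Q/(g)$, and hence so are $X'$ and $Y'$. Let $x,y$ be their images in $R=A/(X'Y')$. Lemma~\ref{lem:periodic}(a) gives $\operatorname{ann}_R(x)=(y)$ and $\operatorname{ann}_R(y)=(x)$. From $x\equiv x_0\bmod\mathfrak m^2$ we get $x^2\equiv x_0^2\bmod\mathfrak m^3$, so the class of $x^2$ spans the line $\mathfrak m^2/\mathfrak m^3$, and Nakayama's lemma gives $\mathfrak m^2=(x^2)\subseteq(x)$. Let $N=R/((x-y)+\mathfrak m^2)$. The classes of $x,y$ form a basis of $\mathfrak m/\mathfrak m^2$, so $\mathfrak mN$ is one-dimensional, spanned by the common image of $x$ and $y$. Thus $N$ is cyclic of length $2$ with $xN\neq0\ne yN$, and $(R/(x),N)$ is an admissible pair by Lemma~\ref{lem:periodic}(b).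

\emph{Case 2: $w^2\in\mathfrak m^3$ for all $w\in\mathfrak m$.} Let $\mathfrak m=(u,v)$. Then $\mathfrak m^2=(u^2,uv,v^2)=(uv)+\mathfrak m^3$, so $\mathfrak m^3=(u^2v,uv^2)+\mathfrak m^4=\mathfrak m^4$, and $\mathfrak m^3=0$ by Nakayama's lemma. Hence $\ell(R)=1+2+1=4$, $u^2=v^2=0$, and $\mathfrak m^2=(uv)$ has length $1$. The ideal $(u)$ is cyclic and nonzero with $\mathfrak mu=(u^2,uv)=\mathfrak m^2$, so it has length $2$ and contains $\mathfrak m^2$. From $(u)\cong R/\operatorname{ann}_R(u)$ we see that $\operatorname{ann}_R(u)$ has length $2$; it contains $(u)$, so $\operatorname{ann}_R(u)=(u)$. Exchanging $u$ and $v$ shows that $(v)$ has length $2$, so $N=R/(v)$ is cyclic of length $2$, and $uN\ne0$ because $u\notin(v)$. Lemma~\ref{lem:periodic}(b) with $x=y=u$ shows that $(R/(u),N)$ is an admissible pair.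

\emph{The last statement.} The conjecture fails for $R$ exactly when $R$ carries an admissible pair and $\mathfrak m^3\neq0$. If $h_2=1$, then $\ell(R)=4+\ell(\mathfrak m^3)$, so $\mathfrak m^3\ne0$ if and only if $\ell(R)\ge5$.
\end{proof}

Case 2 occurs only in residue characteristic $2$: there $2uv=(u+v)^2-u^2-v^2=0$ while $uv$ spans $\mathfrak m^2\cong k$. It produces no counterexample, so every counterexample ring with $e=2$ carries a pair of the periodic kind found in Section~\ref{sec:counter}.

\begin{example}\label{ex:gr}
The complete intersection hypothesis cannot be read off from the Hilbert series. In the ring $R$ of Theorem~\ref{thm:counter}(a) we have $\mathfrak m^j=(v^j)$ for $j\ge2$, so its Hilbert series is $1+2z+z^2+\dots+z^n$. The ring $R'=k[u,v]/(u^2,uv,v^{n+1})$, with basis $1,u,v,\dots,v^n$, has the same Hilbert series, but its defining ideal needs three generators. By Theorem~\ref{thm:two}, $R'$ carries no admissible pair. The construction of Case 1 with $x=v$ and $y=u$ fails because $\operatorname{ann}_{R'}(v)=(u,v^n)$ is not principal; in $R$ the relation $v^n=u^2$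 repairs exactly this.
\end{example}

\begin{example}\label{ex:mixed}
Theorem~\ref{thm:two} also gives counterexamples that contain no field. Let $p$ be a prime number, $n\ge4$, $Q=\mathbb Z[v]_{(p,v)}$ and $I=(pv,\,p^2-v^n)\subseteq\mathfrak n^2$. In $R=Q/I$ we have $p^3=pv^n=0$ and $v^{n+1}=p^2v=0$, so $R$ is an Artinian complete intersection with $e=2$. Moreover $\mathfrak m^2=(p^2,v^2)=(v^2)$, and $v^3\ne0$ because $R/(p)\cong\mathbb F_p[v]/(v^n)$. Hence $h_2=1$ and $\mathfrak m^3\ne0$. The element $p$ is nilpotent and nonzero in $R$, since $p\notin\mathfrak n^2$, so $R$ contains no field.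
\end{example}

\begin{remark}\label{rem:noCI}
No complete intersection with $e\ge3$ carries an admissible pair. Indeed, let $R=Q/I$ carry one, with $Q$ regular of dimension $e\geq3$ and $I\subseteq\mathfrak n^2$. If $\mathfrak m^2=0$, then $I=\mathfrak n^2$ and $\mu(I)=\binom{e+1}2>e$. If $\mathfrak m^2\ne0$, the coefficient of $z^2$ in Theorem~\ref{thm:num}(5) is
\[
\beta_2(k)=(\rho+\sigma)^2-\rho\sigma-c(\rho+\sigma)=e(\rho+\sigma)-\rho\sigma=e^2-(e-\rho)(e-\sigma)=e^2-h_2 ,
\]
so $\mu(I)=\binom{e+1}2-h_2$ by Lemma~\ref{lem:beta2}. The positive numbers $e-\rho$ and $e-\sigma$ have sum $e-c\le e$, so their product $h_2$ is at most $e^2/4$. Therefore $\mu(I)\ge e(e+2)/4>e$. For the rings in the proof of Theorem~\ref{thm:counter}(b), where $h_2=e-1$, the formula gives $\mu(I)=\binom e2+1$, so the relations $u_iu_j$ $(i<j)$ and $f$ form a minimal generating set.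
\end{remark}

\begin{thebibliography}{9}

\bibitem{HSV}
Craig Huneke, Liana Sega, and Adela Vraciu,
\emph{Vanishing of Ext and Tor over Cohen-Macaulay local rings},
arXiv:1409.1141 (2014).

\end{thebibliography}
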